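\title{Anonymous predictors for non-solvable groups of homeomorphisms of the line}

\begin{abstract}
A predictor guesses the value $F(t)$ of a function $F\colon\mathbb R\to S$ from the restriction of $F$ to $(-\infty,t)$. It is good if for every $F$ it is wrong only on a Lebesgue null set, and it is $U$-anonymous, for a group $U$ of increasing homeomorphisms of $\mathbb R$, if its guesses do not change when time is reparametrized by an element of $U$. Cox and Elpers asked whether a group $U$ that admits good $U$-anonymous predictors for all $S$ must be metabelian, or at least solvable. The answer to both questions is no: every countable $U$ admits such predictors, and $U$ can be free of rank $2$. More generally, such predictors exist when $U$ is a union of fewer than $\mathrm{non}(\mathcal N)$ sets of pairwise commuting elements, where $\mathrm{non}(\mathcal N)$ is the least cardinality of a non-null set of reals, and $\mathrm{non}(\mathcal N)$ is exactly the least cardinality of a group $U$ for which they fail to exist.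
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $S$ be a nonempty set. An observer watches a function $F\colon\mathbb R\to S$ unfold in time and must guess $F(t)$, at each moment $t$, from the values of $F$ at earlier times. To make this precise, call a function $f\colon(-\infty,t_f)\to S$ with $t_f\in\mathbb R$ an \emph{$S$-valued history}, and write $F_{<t}$ for the history $F|_{(-\infty,t)}$. An \emph{$S$-predictor} is any function $\mathcal P$ from the set of $S$-valued histories to $S$. Its \emph{error set} on $F$ is
\[
\operatorname{Err}(\mathcal P,F)=\{t\in\mathbb R:\ \mathcal P(F_{<t})\ne F(t)\},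
\]
and $\mathcal P$ is \emph{good} if $\operatorname{Err}(\mathcal P,F)$ is Lebesgue null for every $F\colon\mathbb R\to S$. No regularity is assumed of $F$. If $|S|\ge2$, then at any single time $t$ the predictor can be defeated by changing $F(t)$, so some exceptional set depending on $F$ must be allowed. A theorem of Hardin and Taylor states that a good $S$-predictor exists for every $S$.

A history records the order in which values occur and also the clock times at which they occur. One may ask how much of the clock a good predictor needs. Let $\mathrm{Homeo}^+(\mathbb R)$ be the group of increasing homeomorphisms of $\mathbb R$ under composition. If $f$ is a history and $\varphi\in\mathrm{Homeo}^+(\mathbb R)$, then $f\circ\varphi$ is a history with domain $(-\infty,\varphi^{-1}(t_f))$: the same past, read on another clock. For a subgroup $U\le\mathrm{Homeo}^+(\mathbb R)$, a predictor $\mathcal P$ is \emph{$U$-anonymous} if $\mathcal P(f\circ\varphi)=\mathcal P(f)$ for every history $f$ and every $\varphi\in U$. When $U$ is the group of translations, for example, the predictor sees the whole past but is not told what time it is. We call $U$ \emph{predictable} if for every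 nonempty set $S$ there is a $U$-anonymous good $S$-predictor.

The Hardin--Taylor theorem says that the trivial group is predictable. A subgroup of a predictable group is predictable, because a $U$-anonymous predictor is anonymous for every subgroup of $U$. We shall see that every abelian $U$ is predictable, by an argument in which commutation is used directly, and that $\mathrm{Homeo}^+(\mathbb R)$ itself is not. One is led to guess that predictable groups cannot be far from abelian. Recall that the derived series of a group $G$ is $G^{(0)}=G$, $G^{(k+1)}=[G^{(k)},G^{(k)}]$; the group is \emph{solvable} if some $G^{(k)}$ is trivial, and \emph{metabelian} if its commutator subgroup $G^{(1)}$ is abelian, that is, if $G^{(2)}$ is trivial. The following question was posed by Cox and Elpers \cite{CE}.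

\begin{quote}
\emph{Suppose that $U\le\mathrm{Homeo}^+(\mathbb R)$ is predictable. Must $U$ be metabelian? Must $U$ at least be solvable?}
\end{quote}

The answer to both questions is no. A group $G$ satisfies a \emph{nontrivial law} if there is a nontrivial reduced word $w(x_1,\dots,x_n)$ with $w(g_1,\dots,g_n)=1$ for all $g_1,\dots,g_n\in G$.

\begin{theorem}\label{thm:countable}
Every countable $U\le\mathrm{Homeo}^+(\mathbb R)$ is predictable; for every $S$ there is a $U$-anonymous $S$-predictor whose error set on each $F$ is countable. There is such a $U$ that is free of rank $2$. Hence a predictable group need be neither metabelian nor solvable, and need satisfy no nontrivial law.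
\end{theorem}

A group is \emph{left-orderable} if it carries a linear order such that $g<h$ implies $kg<kh$ for all $g,h,k$.

\begin{corollary}\label{cor:orderable}
A countable group is isomorphic to a predictable subgroup of $\mathrm{Homeo}^+(\mathbb R)$ if and only if it is left-orderable.
\end{corollary}

Countability can be relaxed in two directions at once. Let $\mathrm{non}(\mathcal N)$ be the least cardinality of a non-null subset of $\mathbb R$. Countable sets are null and $\mathbb R$ is not, so $\aleph_0<\mathrm{non}(\mathcal N)\le2^{\aleph_0}$, and by definition every set of reals of cardinality less than $\mathrm{non}(\mathcal N)$ is null.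

\begin{theorem}\label{thm:commuting}
If $U\le\mathrm{Homeo}^+(\mathbb R)$ is a union of fewer than $\mathrm{non}(\mathcal N)$ subsets, each consisting of pairwise commuting elements, then $U$ is predictable. In particular:
\begin{enumerate}
\item[(a)] every $U$ with $|U|<\mathrm{non}(\mathcal N)$ is predictable;
\item[(b)] every abelian $U$ is predictable, with countable error sets;
\item[(c)] there is a predictable $U\cong F_2\times\mathbb R$, which is non-solvable and has cardinality $2^{\aleph_0}$.
\end{enumerate}
\end{theorem}

The cardinal bound in (a) cannot be improved.

\begin{theorem}\label{thm:sharp}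
There is $U\le\mathrm{Homeo}^+(\mathbb R)$ with $|U|=\mathrm{non}(\mathcal N)$ such that for no $S$ with $|S|\ge2$ is there a $U$-anonymous good $S$-predictor. Hence $\mathrm{non}(\mathcal N)$ is exactly the least cardinality of a non-predictable subgroup of $\mathrm{Homeo}^+(\mathbb R)$.
\end{theorem}

Since subgroups of predictable groups are predictable, Theorem~\ref{thm:sharp} shows that $\mathrm{Homeo}^+(\mathbb R)$ is not predictable. It also shows, together with Theorem~\ref{thm:commuting}(b), that cardinality alone does not decide the matter from $\mathrm{non}(\mathcal N)$ on: a group of translations of cardinality $\mathrm{non}(\mathcal N)$ is predictable.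

All the positive results come from one construction. Section~\ref{sec:conflicts} isolates the errors that anonymity forces on every predictor, which we call conflicts, and Section~\ref{sec:predictor} builds, for an arbitrary group $U$, an anonymous predictor whose errors, apart from countably many, occur at conflicts. It remains to count conflicts: a single homeomorphism causes at most one (Section~\ref{sec:countable}), and a commuting family causes at most countably many (Section~\ref{sec:commuting}). Section~\ref{sec:sharp} constructs a group with too many conflicts.

\medskip
\noindent\textbf{Conventions.} We work in ZFC, and $S$ is always nonempty. ``Null'' means of Lebesgue measure zero, $\lambda$ is Lebesgue measure, and a non-null set need not be measurable. An increasing bijection of $\mathbb R$ is a homeomorphism, since a monotone surjection has no jumps. The group $U$ acts on the right, by composition, both on histories and on the set $S^{\mathbb R}$ of total functions $\mathbb R\to S$. For $\theta\in U$, a total function $H$ extends a history $f$ if and only if $H\circ\theta$ extends $f\circ\theta$.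

\section{Conflicts}\label{sec:conflicts}

Let $\mathcal P$ be $U$-anonymous, let $F\colon\mathbb R\to S$, and suppose that for two times $s<t$ the histories $F_{<s}$ and $F_{<t}$ lie in the same $U$-orbit, say $F_{<s}\circ\varphi=F_{<t}$. Comparing domains gives $\varphi(t)=s$, and comparing values gives $F(\varphi(x))=F(x)$ for $x<t$. The predictor makes the same guess at $s$ and at $t$, so if $F(s)\ne F(t)$ it is wrong at one of the two times. This is the situation that the next definition records.

\begin{definition}\label{def:conflict}
Let $F\colon\mathbb R\to S$, $t\in\mathbb R$ and $\varphi\in\mathrm{Homeo}^+(\mathbb R)$. We say that $\varphi$ \emph{witnesses a conflict of $F$ at $t$} if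
\[
\varphi(t)<t,\qquad F(\varphi(x))=F(x)\ \text{ for all }x<t,\qquad F(\varphi(t))\ne F(t).
\]
For $\mathcal C\subseteq\mathrm{Homeo}^+(\mathbb R)$, let $D_{\mathcal C}(F)$ be the set of $t\in\mathbb R$ at which some $\varphi\in\mathcal C$ witnesses a conflict of $F$.
\end{definition}

Thus $t\in D_U(F)$ exactly when some earlier time has a $U$-equivalent past and a different present. For instance, if $F$ is the indicator function of $[0,\infty)$, then $x\mapsto x-1$ witnesses a conflict of $F$ at $0$. The main tool of the paper says that, up to a countable set, a suitable anonymous predictor makes no errors outside the conflicts.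

\begin{theorem}\label{thm:reduction}
For every $U\le\mathrm{Homeo}^+(\mathbb R)$ and every $S$ there is a $U$-anonymous $S$-predictor $\mathcal P$ such that for every $F\colon\mathbb R\to S$ there is a countable set $J\subseteq\mathbb R$ with $\operatorname{Err}(\mathcal P,F)\subseteq D_U(F)\cup J$.
\end{theorem}

For the trivial group $D_U(F)$ is empty, and the theorem gives the Hardin--Taylor theorem with countable error sets.

\section{A predictor that errs only at conflicts}\label{sec:predictor}

\subsection{Two countability lemmas}

\begin{lemma}\label{lem:isolated}
Let $A\subseteq\mathbb R$. If every $t\in A$ has an $\varepsilon_t>0$ with $A\cap(t,t+\varepsilon_t)=\emptyset$, then $A$ is countable. The same holds with $(t-\varepsilon_t,t)$ in place of $(t,t+\varepsilon_t)$.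
\end{lemma}

\begin{proof}
Choose a rational $r_t\in(t,t+\varepsilon_t)$ for each $t\in A$. If $t<t'$ lie in $A$, then $t'\ge t+\varepsilon_t$, so $r_t<t'<r_{t'}$. Hence $t\mapsto r_t$ is injective. The second statement follows by applying the first to $-A$.
\end{proof}

\begin{lemma}\label{lem:jumps}
Let $(W,\preceq)$ be a well-ordered set and let $s\mapsto w_s$ be a map $\mathbb R\to W$ with $w_s\preceq w_{s'}$ whenever $s<s'$. Then $J=\{t: w_t\prec w_s\text{ for all }s>t\}$ is countable.
\end{lemma}

\begin{proof}
Let $t\in J$ and choose $s>t$ such that $w_s$ is the least element of $\{w_r:r>t\}$. For $t<r<s$ we have $w_r\preceq w_s$ by monotonicity and $w_s\preceq w_r$ by minimality, so $w_r=w_s$ and $r\notin J$. Thus $J\cap(t,s)=\emptyset$, and Lemma~\ref{lem:isolated} applies.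
\end{proof}

\subsection{The trivial group and the integer translations}

For the trivial group, well-order $S^{\mathbb R}$ and guess, for a history $f$, the value at $t_f$ of the least total extension of $f$. Given $F$, let $w_s$ be the least extension of $F_{<s}$; it is nondecreasing in $s$. If $w_t=w_s$ for some $s>t$, then $w_t$ agrees with $F$ at $t$ and the guess at $t$ is right. So the errors lie in the countable set $J$ of Lemma~\ref{lem:jumps}.

This predictor would be $U$-anonymous if the well-ordering were preserved by $U$, but for $|S|\ge2$ and $U$ nontrivial no such well-ordering exists. Indeed, $H\circ\varphi\prec H$ would give an infinite descending chain $H\succ H\circ\varphi\succ H\circ\varphi^2\succ\cdots$, and $H\prec H\circ\varphi$ would give one for $\varphi^{-1}$; so every $\varphi\in U$ would fix every $H$. The remedy is to well-order the $U$-orbits of total functions. The price is that one orbit may contain several extensions of $f$, with different values at $t_f$. The smallest nontrivial group shows when this happens and what to do about it.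

\begin{example}\label{ex:integers}
Let $U=\{\tau_n:n\in\mathbb Z\}$ with $\tau_n(x)=x-n$, and let $f$ be a history with $t_f=t$. Suppose that $H$ and $H\circ\tau_n$ both extend $f$, with $n\ne0$. Exchanging the two functions replaces $n$ by $-n$, so we may take $n>0$. Then $f(x-n)=H(x-n)=f(x)$ for $x<t$, which says that $f$ has period $n$. Hence, if $f$ has no positive integer period, each orbit contains at most one extension of $f$, and we can use the extension in the least orbit as before.

If $f$ is periodic, the orbit may be ambiguous. For $f\equiv0$ on $(-\infty,0)$, the indicator functions of $[0,\infty)$ and $[1,\infty)$ lie in one orbit, both extend $f$, and differ at $0$. But a history with period $n$ suggests its own guess, $f(t-n)$. This value does not depend on the period chosen, since $f(t-n)=f(t-n-m)=f(t-m)$ for periods $n,m$, and it is unchanged when $f$ is translated. The guess is wrong for $F$ at $t$ exactly when $F$ has period $n$ below $t$ and $F(t-n)\ne F(t)$, that is, when $\tau_n$ witnesses a conflict at $t$. After such a time $F$ no longer has period $n$, so each $n$ is responsible for at most one error, and the error set is countable.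
\end{example}

Two things change for a general group. An element of $U$ may fix $t_f$, so an orbit may contain many extensions even of a history without self-similarity; they will still agree at $t_f$. And the values suggested by different self-similarities of $f$ may differ (see Remark~\ref{rem:twovalues}), so one of them must be selected in a way that depends only on the orbit of $f$.

\subsection{Proof of Theorem~\ref{thm:reduction}}

Fix $U$ and $S$. For a history $f$ with $t_f=t$, the analogues of the periods and of the values they suggest are
\begin{align*}
R(f)&=\{\varphi\in U:\ \varphi(t)<t\ \text{ and }\ f(\varphi(x))=f(x)\text{ for all }x<t\},\\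
V(f)&=\{f(\varphi(t)):\ \varphi\in R(f)\}\subseteq S.
\end{align*}
These make sense because $\varphi$ is increasing: $x<t$ gives $\varphi(x)<\varphi(t)<t$. Call $f$ \emph{recurrent} if $R(f)\ne\emptyset$ and \emph{rigid} otherwise; $f$ is recurrent if and only if $V(f)\neq\emptyset$.

\begin{lemma}\label{lem:invariance}
$V(f\circ\theta)=V(f)$ for every history $f$ and every $\theta\in U$. In particular, $f\circ\theta$ is recurrent if and only if $f$ is.
\end{lemma}

\begin{proof}
Let $t=t_f$, $f'=f\circ\theta$ and $t'=t_{f'}=\theta^{-1}(t)$. Given $\varphi\in R(f)$, put $\varphi'=\theta^{-1}\varphi\theta\in U$. Then $\varphi'(t')=\theta^{-1}(\varphi(t))<\theta^{-1}(t)=t'$. For $x<t'$ we have $\theta(x)<t$, so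
\[
f'(\varphi'(x))=f(\varphi(\theta(x)))=f(\theta(x))=f'(x).
\]
Thus $\varphi'\in R(f')$, and $f'(\varphi'(t'))=f(\varphi(t))$. This proves $V(f)\subseteq V(f')$. Applying the inclusion to $f'$ and $\theta^{-1}$ gives $V(f')\subseteq V(f)$.
\end{proof}

\begin{lemma}\label{lem:rigid}
Let $f$ be rigid and $t=t_f$. Any two total extensions of $f$ that lie in the same $U$-orbit have the same value at $t$.
\end{lemma}

\begin{proof}
Let $H$ and $H'=H\circ\alpha$, with $\alpha\in U$, both extend $f$. Suppose first that $\alpha(t)<t$. For $x<t$ we have $\alpha(x)<t$, so $f(\alpha(x))=H(\alpha(x))=H'(x)=f(x)$. Then $\alpha\in R(f)$, contrary to rigidity. If $\alpha(t)>t$, then $H=H'\circ\alpha^{-1}$ and $\alpha^{-1}(t)<t$, so the same argument with $H$ and $H'$ exchanged gives $\alpha^{-1}\in R(f)$, again a contradiction. Hence $\alpha(t)=t$ and $H'(t)=H(t)$.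
\end{proof}

These two lemmas are the only places where closure of $U$ under conjugation and inversion produces new self-similarities; nothing else about the algebra of $U$ enters.

\medskip
\noindent\emph{The predictor.} Fix a choice function $\chi$ on the nonempty subsets of $S$, so $\chi(A)\in A$, and a well-ordering $\preceq$ of the set of $U$-orbits in $S^{\mathbb R}$. For any history $f$, let $\mathcal O(f)$ be the $\preceq$-least orbit that contains an extension of $f$. Define
\[
\mathcal P(f)=
\begin{cases}
\chi(V(f)) & \text{if $f$ is recurrent},\\
H(t_f)\ \text{ for any }H\in\mathcal O(f)\text{ extending }f & \text{if $f$ is rigid}.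
\end{cases}
\]
The second case is well defined by Lemma~\ref{lem:rigid}.

\medskip
\noindent\emph{Anonymity.} Let $\theta\in U$. By Lemma~\ref{lem:invariance}, $f$ and $f\circ\theta$ fall under the same case, and in the recurrent case $\mathcal P(f\circ\theta)=\chi(V(f\circ\theta))=\chi(V(f))=\mathcal P(f)$. In the rigid case, an orbit contains an extension $H$ of $f$ if and only if it contains an extension $H\circ\theta$ of $f\circ\theta$, so $\mathcal O(f\circ\theta)=\mathcal O(f)$. If $H\in\mathcal O(f)$ extends $f$, then $H\circ\theta\in\mathcal O(f\circ\theta)$ extends $f\circ\theta$, and $\mathcal P(f\circ\theta)=(H\circ\theta)(\theta^{-1}(t_f))=H(t_f)=\mathcal P(f)$.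

\medskip
\noindent\emph{Errors.} Let $F\colon\mathbb R\to S$ and put $w_s=\mathcal O(F_{<s})$ for every $s\in\mathbb R$. If $s<s'$, every extension of $F_{<s'}$ extends $F_{<s}$, so $w_s\preceq w_{s'}$. Let $J$ be the countable set given by Lemma~\ref{lem:jumps}. Let $t\in\operatorname{Err}(\mathcal P,F)$ and $f=F_{<t}$.

If $f$ is recurrent, then $\mathcal P(f)=F(\varphi(t))$ for some $\varphi\in R(f)$. Since the guess is wrong, $F(\varphi(t))\ne F(t)$, so $\varphi$ witnesses a conflict at $t$ and $t\in D_U(F)$.

If $f$ is rigid, suppose that $t\notin J$, so $w_s=w_t$ for some $s>t$. Choose $H\in w_s$ extending $F_{<s}$. Then $H$ lies in $w_t=\mathcal O(f)$ and extends $f$, so $\mathcal P(f)=H(t)=F(t)$, although the guess at $t$ is wrong. Hence $t\in J$. This proves Theorem~\ref{thm:reduction}. \qed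

\section{Countable groups and a free group}\label{sec:countable}

The last observation of Example~\ref{ex:integers} holds for every homeomorphism.

\begin{lemma}\label{lem:one}
Let $F\colon\mathbb R\to S$. Each $\varphi\in\mathrm{Homeo}^+(\mathbb R)$ witnesses a conflict of $F$ at no more than one time. Hence $|D_{\mathcal C}(F)|\le|\mathcal C|$ for every $\mathcal C\subseteq\mathrm{Homeo}^+(\mathbb R)$.
\end{lemma}

\begin{proof}
If $\varphi$ witnessed conflicts at $t<t'$, the conflict at $t'$ would give $F(\varphi(t))=F(t)$ and the conflict at $t$ would give $F(\varphi(t))\ne F(t)$.
\end{proof}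

To answer the question we need a countable non-solvable group of increasing homeomorphisms of the line. We lift a free group acting on the projective line.

\begin{lemma}\label{lem:free}
$\mathrm{Homeo}^+(\mathbb R)$ contains a free group of rank $2$.
\end{lemma}

\begin{proof}
Let
\[
a=\begin{pmatrix}1&2\\0&1\end{pmatrix},\qquad b=\begin{pmatrix}1&0\\2&1\end{pmatrix}.
\]
By Sanov's theorem these matrices freely generate a free subgroup of $SL_2(\mathbb Z)$. We need the statement for their action on the space $\mathbb{RP}^1$ of lines through the origin in $\mathbb R^2$, and we verify it directly. Write $x$ for the line spanned by $(x,1)$ and $\infty$ for the line spanned by $(1,0)$. Then $a^n(x)=x+2n$ and $b^n(x)=x/(2nx+1)$, with $b^n(\infty)=1/(2n)$ for $n\neq 0$. Let $Y=\{x:|x|<1\}$ and $X=\{x:|x|>1\}\cup\{\infty\}$, and let $n\ne0$. If $|x|<1$ then $|x+2n|>1$, so $a^n(Y)\subseteq X$. If $|x|>1$ then $|2nx+1|\ge2|x|-1>|x|$, so $b^n(X)\subseteq Y$. Therefore a word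
\[
a^{n_0}b^{m_1}a^{n_1}\cdots b^{m_k}a^{n_k}\qquad(k\ge0)
\]
with all exponents nonzero maps $Y$ into $X$ and is not the identity on $\mathbb{RP}^1$. Every nontrivial reduced word in $a,b$ has this shape, except that for $k\ge1$ the exponents $n_0$ and $n_k$ may vanish; conjugating by $a^N$ with $N\ne-n_0$ and $N\ne n_k$ makes them nonzero. So no nontrivial reduced word in $a,b$ acts trivially on $\mathbb{RP}^1$.

Identify $\mathbb{RP}^1$ with the circle $\mathbb R/\pi\mathbb Z$ through the covering $p\colon\mathbb R\to\mathbb{RP}^1$ that sends $\vartheta$ to the line spanned by $v(\vartheta)=(\cos\vartheta,\sin\vartheta)$. A matrix $g\in SL_2(\mathbb R)$ preserves the orientation of this circle, because the angle of $gv(\vartheta)$ has derivative $\det(gv,gv')/|gv|^2=1/|gv|^2>0$. An orientation-preserving homeomorphism $g$ of the circle has a lift $\tilde g\in\mathrm{Homeo}^+(\mathbb R)$, meaning $p\circ\tilde g=g\circ p$. Choose lifts $\tilde a,\tilde b$. For any word $w$ we have $p\circ w(\tilde a,\tilde b)=w(a,b)\circ p$, so if $w(\tilde a,\tilde b)$ is the identity of $\mathbb R$, then $w(a,b)$ acts trivially on $\mathbb{RP}^1$ and $w$ reduces to the empty word. Hence $\tilde a,\tilde b$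 freely generate a free group of rank $2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:countable}]
Let $U$ be countable and let $\mathcal P$ be the predictor of Theorem~\ref{thm:reduction}. By Lemma~\ref{lem:one}, $D_U(F)$ is countable, so $\operatorname{Err}(\mathcal P,F)\subseteq D_U(F)\cup J$ is countable, hence null.

Let $U=\langle\tilde a,\tilde b\rangle$ be the free group of Lemma~\ref{lem:free}. It is countable, hence predictable. The alternating group $A_5$ is generated by two elements, such as $(1\,2\,3)$ and $(1\,2\,3\,4\,5)$, so there is a surjection $U\to A_5$. A surjection maps $U^{(k)}$ onto $A_5^{(k)}$, and $A_5^{(k)}=A_5\ne1$ for all $k$ because $A_5$ equals its own commutator subgroup. So no $U^{(k)}$ is trivial: $U$ is not solvable, and in particular not metabelian.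

Finally, put $g_i=\tilde a^{\,i}\tilde b\tilde a^{-i}$ for $i\ge1$. A product $g_{i_1}^{m_1}\cdots g_{i_k}^{m_k}$ with $k\ge1$, all $m_j\ne0$ and $i_j\ne i_{j+1}$ equals $\tilde a^{\,i_1}\tilde b^{m_1}\tilde a^{\,i_2-i_1}\tilde b^{m_2}\cdots\tilde b^{m_k}\tilde a^{-i_k}$, a nontrivial reduced word. So $w(g_1,\dots,g_n)\ne1$ for every nontrivial reduced word $w(x_1,\dots,x_n)$, and $U$ satisfies no nontrivial law.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:orderable}]
A countable group embeds in $\mathrm{Homeo}^+(\mathbb R)$ if and only if it is left-orderable; this is a standard theorem, see for example \cite[Theorem~6.8]{Ghys}. By Theorem~\ref{thm:countable}, every countable subgroup of $\mathrm{Homeo}^+(\mathbb R)$ is predictable.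
\end{proof}

\section{Commuting families}\label{sec:commuting}

For the group of all translations, Lemma~\ref{lem:one} only bounds $|D_U(F)|$ by $2^{\aleph_0}$, yet there is at most one conflict. Suppose that $x\mapsto x-p$ witnesses a conflict at $t$ and $x\mapsto x-p'$ witnesses one at $t'>t$, with $p,p'>0$. Then $F$ has period $p$ below $t$ and period $p'$ below $t'$, so
\[
F(t)=F(t-p')=F(t-p'-p)=F(t-p),
\]
which contradicts the conflict at $t$. The later witness carries the pair $(t,t-p)$ into the region where the earlier witness preserves $F$, and commutation closes the square. In general the later witness may move $t$ to the left or to the right, and the same argument excludes both; it may also fix $t$, and then several conflicts can coexist.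

\begin{lemma}\label{lem:commuting}
If $\mathcal C\subseteq\mathrm{Homeo}^+(\mathbb R)$ consists of pairwise commuting elements, then $D_{\mathcal C}(F)$ is countable for every $F\colon\mathbb R\to S$.
\end{lemma}

\begin{proof}
Let $D=D_{\mathcal C}(F)$, and for each $t\in D$ choose a witness $\varphi_t\in\mathcal C$. Let $t<t'$ lie in $D$ and write $\varphi=\varphi_t$, $\psi=\varphi_{t'}$. Thus $\varphi$ preserves $F$ at points below $t$, and $\psi$ preserves $F$ at points below $t'$. We claim that $\psi(t)=t$.

Suppose that $\psi(t)<t$. Then
\[
F(t)=F(\psi t)=F(\varphi\psi t)=F(\psi\varphi t)=F(\varphi t),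
\]
where the first equality uses $t<t'$, the second uses $\psi t<t$, the third is commutation, and the fourth uses $\varphi t<t'$. This contradicts $F(\varphi t)\ne F(t)$.

Suppose that $\psi(t)>t$, and put $y=\psi^{-1}(t)<t$. Then
\[
F(t)=F(\psi y)=F(y)=F(\varphi y)=F(\psi\varphi y)=F(\varphi\psi y)=F(\varphi t),
\]
where the second equality uses $y<t'$, the third uses $y<t$, the fourth uses $\varphi y<\varphi t<t'$, and the fifth is commutation. This is again a contradiction, and the claim follows.

Now fix $t'\in D$. Since $\varphi_{t'}(t')<t'$ and $\varphi_{t'}$ is continuous, there is $\varepsilon>0$ such that $\varphi_{t'}$ has no fixed point in $(t'-\varepsilon,t')$. By the claim $D\cap(t'-\varepsilon,t')=\emptyset$, and Lemma~\ref{lem:isolated} shows that $D$ is countable.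
\end{proof}

\begin{example}\label{ex:floor}
The set $D_{\mathcal C}(F)$ can be infinite. For $n\in\mathbb Z$ let $\varphi_n$ be an increasing homeomorphism that is the identity outside $(n-\frac12,n+\frac12)$ and moves every point of that interval to the left. These maps commute because their supports are disjoint. For $F(x)=\lfloor x\rfloor$, the map $\varphi_n$ sends $[n-\frac12,n]$ into $[n-\frac12,n)$, so it preserves $F$ below $n$ while $F(\varphi_n(n))=n-1\ne F(n)$. Every integer is a conflict.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:commuting}]
Let $U=\bigcup_{i\in I}\mathcal C_i$ with each $\mathcal C_i$ pairwise commuting and $|I|<\mathrm{non}(\mathcal N)$. The sets $\mathcal C_i$ need not be subgroups, because the predictor is built from $U$ and the $\mathcal C_i$ serve only to count conflicts. By Definition~\ref{def:conflict}, $D_U(F)=\bigcup_{i}D_{\mathcal C_i}(F)$, so Theorem~\ref{thm:reduction} and Lemma~\ref{lem:commuting} give a $U$-anonymous predictor with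
\[
|\operatorname{Err}(\mathcal P,F)|\le\max(|I|,\aleph_0)<\mathrm{non}(\mathcal N)
\]
for every $F$. These error sets are null, so $U$ is predictable. For (a), cover $U$ by singletons. For (b), take the single set $\mathcal C=U$; the bound is then $\aleph_0$.

For (c), we let a free group act on the negative half-line and a one-parameter group on the positive half-line. Fix an increasing homeomorphism $\eta\colon\mathbb R\to(-\infty,0)$. For $g$ in the free group of Lemma~\ref{lem:free}, let $\gamma_g$ equal $\eta g\eta^{-1}$ on $(-\infty,0)$ and the identity on $[0,\infty)$; it is an increasing bijection of $\mathbb R$. The maps $\gamma_g$ form a group $\Gamma\cong F_2$. Let $E=\{e_s:s\in\mathbb R\}$, where $e_s(x)=e^sx$ for $x>0$ and $e_s(x)=x$ for $x\le0$; then $e_se_{s'}=e_{s+s'}$ and $E\cong\mathbb R$. Elements of $\Gamma$ and of $E$ have disjoint supports, so they commute and $\Gamma\cap E$ is trivial. Hence $U=\Gamma E$ is a group isomorphic to $F_2\times\mathbb R$, of cardinality $2^{\aleph_0}$. It surjects onto $F_2$ and so onto $A_5$, and is therefore not solvable. It is the union of the countably many cosets $\gamma E$ with $\gamma\in\Gamma$, and each coset is pairwise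 commuting since $(\gamma e_s)(\gamma e_{s'})=\gamma^2e_{s+s'}=(\gamma e_{s'})(\gamma e_s)$. So $U$ is predictable.
\end{proof}

\section{A non-predictable group of cardinality $\mathrm{non}(\mathcal N)$}\label{sec:sharp}

To defeat every anonymous predictor we want a two-valued function $F$ and a group $U$ such that the histories $F_{<t}$, for $t$ in some set $A$, all lie in one $U$-orbit, while $F$ takes each of its two values on a non-null subset of $A$. The predictor then makes one guess on all of $A$ and is wrong on a non-null set. We first find a set $B$ all of whose initial segments look alike, then change the measure by a homeomorphism so that $B$ and its complement both become large, and finally keep only $\mathrm{non}(\mathcal N)$ generators.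

\subsection{A set whose initial segments look alike}

A \emph{triadic interval} is an interval $I=[k3^{-n},(k+1)3^{-n}]$ with integers $n\ge0$ and $0\le k<3^n$, and $L_I(x)=k3^{-n}+3^{-n}x$ is the increasing affine map of $[0,1]$ onto $I$. A \emph{triadic rational} is an endpoint of a triadic interval. We look for $B\subseteq[0,1]$ that appears as a scaled copy of itself in every triadic interval:
\begin{equation}\label{eq:selfsimilar}
x\in B\iff L_I(x)\in B\qquad\text{for all }x\in[0,1]\text{ and all triadic intervals }I.
\end{equation}
A measurable set with this property has $\lambda(B\cap I)=\lambda(B)\lambda(I)$ for all triadic $I$, so $\lambda(B)\in\{0,1\}$ by the Lebesgue density theorem; this is why the measure has to be changed afterwards. A countable $B$ stays null under every homeomorphism, so $B$ should be uncountable, and we make it contain the Cantor set $C$, the compact null set of points of $[0,1]$ that have a ternary expansion without the digit $1$. The set $C$ itself fails \eqref{eq:selfsimilar}, as it meets $[\frac13,\frac23]$ only in the endpoints, so we add all its scaled copies. Let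
\[
B=\bigcup_{I\ \text{triadic}}L_I(C).
\]
Since $L_I$ prefixes a ternary expansion by the $n$ ternary digits of $k$, the set $B$ consists of the $x\in[0,1]$ that have some ternary expansion $0.d_1d_2\ldots$ with only finitely many digits equal to $1$. It contains $C$, and as a countable union of compact null sets it is Borel and null.

\begin{lemma}\label{lem:B}
The set $B$ satisfies \eqref{eq:selfsimilar}. Consequently the increasing affine bijection between any two triadic intervals preserves membership in $B$ in both directions.
\end{lemma}

\begin{proof}
Let $I=[k3^{-n},(k+1)3^{-n}]$. If $x\in B$, prefixing a suitable expansion of $x$ by the $n$ digits of $k$ gives an expansion of $L_I(x)$ with finitely many digits $1$. Conversely, let $L_I(x)\in B$. If $x\in\{0,1\}$, then $x\in B$, since $0=0.000\ldots$ and $1=0.222\ldots$. If $0<x<1$, then $L_I(x)$ is interior to $I$. A point with an expansion that begins with the $n$ digits of $k'$ lies in $[k'3^{-n},(k'+1)3^{-n}]$, and this interval misses the interior of $I$ unless $k'=k$. So every expansion of $L_I(x)$ begins with the digits of $k$, and deleting them from a suitable expansion shows $x\in B$. The affine bijection $I\to I'$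 is $L_{I'}\circ L_I^{-1}$, which gives the last statement.
\end{proof}

\begin{lemma}\label{lem:homog}
For every $u\in(0,1)$ there is $\varphi_u\in\mathrm{Homeo}^+(\mathbb R)$ with $\varphi_u(1)=u$ such that, for all $x<1$, $\varphi_u(x)\in B$ if and only if $x\in B$.
\end{lemma}

\begin{proof}
For every $u\in(0,1]$ there is a sequence $0=q_0<q_1<\cdots$ converging to $u$ in which each $[q_i,q_{i+1}]$ is a triadic interval: take triadic rationals that start at $0$ and increase strictly to $u$, write two consecutive ones as $k3^{-n}<k'3^{-n}$, and cut the gap between them into $k'-k$ intervals of length $3^{-n}$. Fix such a sequence $(p_i)$ for the endpoint $1$ and such a sequence $(q_i)$ for the given $u\in(0,1)$. Let $\varphi_u$ be the identity on $(-\infty,0]$, the increasing affine map $[p_i,p_{i+1}]\to[q_i,q_{i+1}]$ on $[p_i,p_{i+1}]$ for each $i$, and $x\mapsto x-1+u$ on $[1,\infty)$. These pieces map $(-\infty,0]$, $[0,1)$, $[1,\infty)$ increasingly onto $(-\infty,0]$, $[0,u)$, $[u,\infty)$, so $\varphi_u$ is an increasing bijection of $\mathbb R$ with $\varphi_u(1)=u$. It preserves membership in $B$ on $(-\infty,0]$, where it is the identity, and on $[0,1)=\bigcup_i[p_i,p_{i+1}]$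 by Lemma~\ref{lem:B}.
\end{proof}

For $u=\frac12$ one can take $q_i=(1-3^{-i})/2$, that is $0,\frac13,\frac49,\frac{13}{27},\dots$, since $q_{i+1}-q_i=3^{-i-1}$ and $3^iq_i$ is an integer. The only ternary expansion of $\frac12$ is $0.111\ldots$, so $\frac12\notin B$, whereas $1\in B$. Thus $\varphi_{1/2}$ witnesses a conflict of the indicator function of $B$ at $1$.

\subsection{Changing the measure}

Let $c\colon[0,1]\to[0,1]$ be the Cantor function: it is continuous and nondecreasing, $c(0)=0$, $c(1)=1$, and $c$ is constant on each component of $[0,1]\setminus C$. Define
\[
h(x)=x\ \ (x<0),\qquad h(x)=x+c(x)\ \ (0\le x\le1),\qquad h(x)=x+1\ \ (x>1).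
\]
Then $h$ is continuous, strictly increasing and onto, so $h\in\mathrm{Homeo}^+(\mathbb R)$, and $h([0,1])=[0,2]$.

\begin{lemma}\label{lem:measure}
The sets $M_1=h(B)$ and $M_0=h([0,1]\setminus B)$ are disjoint Borel subsets of $[0,2]$ of positive measure.
\end{lemma}

\begin{proof}
They are disjoint and Borel because $h$ is a homeomorphism and $B$ is Borel. On each of the countably many components $K$ of $[0,1]\setminus C$ the map $h$ is a translation, so $\lambda(h(Z))=\sum_K\lambda(Z\cap K)=\lambda(Z)$ for every Borel set $Z\subseteq[0,1]\setminus C$. Taking $Z=[0,1]\setminus B$ gives $\lambda(M_0)=1$, since $B$ is null. Taking $Z=[0,1]\setminus C$ gives $\lambda(h([0,1]\setminus C))=1$, so $\lambda(h(C))=2-1=1$ and $\lambda(M_1)\ge1$.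
\end{proof}

For $t\in(0,2)$ we have $h^{-1}(t)\in(0,1)$, and we put $\theta_t=h\circ\varphi_{h^{-1}(t)}\circ h^{-1}$. Then $\theta_t(2)=h(\varphi_{h^{-1}(t)}(1))=t$. If $x<2$, then $h^{-1}(x)<1$, and Lemma~\ref{lem:homog} gives
\begin{equation}\label{eq:theta}
\theta_t(x)\in M_1\iff\varphi_{h^{-1}(t)}(h^{-1}(x))\in B\iff h^{-1}(x)\in B\iff x\in M_1 .
\end{equation}

\subsection{Small non-null subsets}

The group generated by all $\theta_t$ has cardinality $2^{\aleph_0}$. To reach $\mathrm{non}(\mathcal N)$ we need non-null sets of that cardinality inside both $M_0$ and $M_1$.

\begin{lemma}\label{lem:small}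
Every measurable set $M\subseteq\mathbb R$ of positive measure contains a non-null set of cardinality $\mathrm{non}(\mathcal N)$.
\end{lemma}

\begin{proof}
First, the measurable set $N=\mathbb R\setminus(M+\mathbb Q)$ is null. Otherwise choose bounded measurable sets $M'\subseteq M$ and $N'\subseteq N$ of positive measure. The function $q\mapsto\lambda(N'\cap(M'+q))$ is continuous, by continuity of translation in $L^1$, and its integral over $\mathbb R$ is $\lambda(M')\lambda(N')>0$ by Fubini's theorem. So it is positive at some rational $q$, although $N'$ is disjoint from $M+q$.

Let $X$ be a non-null set with $|X|=\mathrm{non}(\mathcal N)$. Since $N$ is null, $X\setminus N=\bigcup_{q\in\mathbb Q}X\cap(M+q)$ is non-null, so $X\cap(M+q)$ is non-null for some $q\in\mathbb Q$. Its translate $(X-q)\cap M$ is a non-null subset of $M$. Its cardinality is at most $|X|$, and at least $\mathrm{non}(\mathcal N)$ because it is non-null.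
\end{proof}

\subsection{Proof of Theorem~\ref{thm:sharp}}

Put $\kappa=\mathrm{non}(\mathcal N)$. By Lemmas~\ref{lem:measure} and~\ref{lem:small}, choose non-null sets $A_j\subseteq M_j\cap(0,2)$ with $|A_j|=\kappa$ for $j=0,1$, and let
\[
U=\langle\theta_t:\ t\in A_0\cup A_1\rangle .
\]
The generators are distinct because $\theta_t(2)=t$, and $\kappa$ is infinite, so $|U|=\kappa$. The group $U$ does not depend on $S$.

Let $S$ contain distinct elements $s_0,s_1$, and define $F(x)=s_1$ for $x\in M_1$ and $F(x)=s_0$ otherwise. For $t\in(0,2)$ the history $F_{<t}\circ\theta_t$ has domain $(-\infty,\theta_t^{-1}(t))=(-\infty,2)$, and \eqref{eq:theta} shows that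
\[
F_{<t}\circ\theta_t=F_{<2}.
\]
Let $\mathcal P$ be a $U$-anonymous $S$-predictor and $e=\mathcal P(F_{<2})$. Then $\mathcal P(F_{<t})=e$ for all $t\in A_0\cup A_1$. If $e\ne s_1$, the guess is wrong at every $t\in A_1$, where $F(t)=s_1$. If $e=s_1$, it is wrong at every $t\in A_0$, where $F(t)=s_0$. In both cases $\operatorname{Err}(\mathcal P,F)$ contains a non-null set, so $\mathcal P$ is not good. Thus $U$ is a non-predictable group of cardinality $\kappa$, and by Theorem~\ref{thm:commuting}(a) no smaller group is non-predictable. \qed

\begin{remark}\label{rem:twovalues}
For this $U$ and $F$, each $\theta_t$ with $t\in A_0\cup A_1$ belongs to $R(F_{<2})$ and $F(\theta_t(2))=F(t)$, so $V(F_{<2})=\{s_0,s_1\}$: the self-similarities of one history can suggest different values, and the choice function in the proof of Theorem~\ref{thm:reduction} has a real choice to make. Since the predictor of that theorem errs on a non-null set for this $F$, the set $D_U(F)$ is non-null, which shows that the commutation hypothesis cannot be dropped from Lemma~\ref{lem:commuting}.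
\end{remark}

\begin{thebibliography}{9}

\bibitem{CE}
Sean Cox and Matthew Elpers, \emph{How robustly can you predict the future?}, arXiv:2208.09722 (2022).

\bibitem{Ghys}
\'E. Ghys, \emph{Groups acting on the circle}, Enseign. Math. \textbf{47} (2001).

\end{thebibliography}
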